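\title{Clusters of parts and the log-concavity of restricted partition functions}

\begin{abstract}
Let $A$ be a set of positive integers, let $p(n)$ count the partitions of $n$ into parts from $A$, and let $p^{(k)}$ be the $k$-th difference of $p$ (an iterated sum if $k<0$). We consider the conjecture that $p^{(k+1)}(n)/p^{(k)}(n)$ is eventually strictly decreasing whenever $A$ has the properties $P_{k+1},P_{k+2},\dots$ of Bateman and Erd\H{o}s. We show that it is false for every $k\in\mathbb Z$, with one set $A$ serving for all $k$. Counterexamples can be arbitrarily sparse, can begin with any finite set, and can violate the conjecture by arbitrarily large factors. The failure is caused by clusters of parts: we also show that the conclusion of the conjecture holds when each element of $A$ is large enough in terms of the previous ones.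
\end{abstract}

\section{The conjecture and the results}\label{sec:intro}

Let $A\subset\mathbb Z_{>0}$. For $k\in\mathbb Z$ define integers $p^{(k)}(n)=p_A^{(k)}(n)$, $n\ge0$, by the identity of formal power series
\[
\sum_{n=0}^\infty p^{(k)}(n)X^n=(1-X)^k\prod_{a\in A}\frac1{1-X^a},
\]
and put $p^{(k)}(n)=0$ for $n<0$. Then $p^{(0)}(n)$ is the number of partitions of $n$ into parts from $A$, and multiplication by $1-X$ gives $p^{(k+1)}(n)=p^{(k)}(n)-p^{(k)}(n-1)$. So $p^{(k)}$ is the $k$-th difference of $p^{(0)}$ for $k>0$ and its $(-k)$-fold summatory function for $k<0$. Whenever $p^{(k)}(n)\neq0$, let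
\[
\rho^{(k)}(n)=\frac{p^{(k+1)}(n)}{p^{(k)}(n)}=1-\frac{p^{(k)}(n-1)}{p^{(k)}(n)},
\]
a discrete logarithmic derivative of $p^{(k)}$.

Regular behavior of these sequences requires an arithmetic condition on $A$. For example, let $A$ consist of $1$ and all even numbers. Adjoining a part $1$ is a bijection from the partitions of $2u$ to those of $2u+1$, and an injection from the partitions of $2u+1$ to those of $2u+2$ that misses $2+\dots+2$; hence $\rho^{(0)}(2u+1)=0<\rho^{(0)}(2u+2)$ for all $u\ge0$. The trouble is that all elements of $A$ but one are even. Following Bateman and Erd\H{o}s, we say that $A$ has \emph{property $P_k$} if $|A|>k$ and $\gcd(A\setminus S)=1$ for every $S\subset A$ with $|S|=k$. For $k<0$ this is no condition. We recall two results of Bateman and Erd\H{o}s on infinite sets $A$.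
\begin{itemize}
\item[(i)] If $A$ has $P_k$, then $p^{(k)}(n)\to\infty$ and $\rho^{(k)}(n)\to0$ as $n\to\infty$.
\item[(ii)] If $A$ has $P_{k+1}$, then $p^{(k)}(n)$ is eventually strictly increasing.
\end{itemize}
The following conjecture is taken from the paper of Casta\~no-Bernard and Luca \cite{CBL}.

\medskip
\noindent\textbf{Conjecture.} \emph{For every $k\in\mathbb Z$ and every $A\subset\mathbb Z_{>0}$ that has all of the properties $P_{k+1},P_{k+2},\dots$, the sequence $\rho^{(k)}(n)$ is eventually strictly decreasing.}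
\medskip

Call $A$ \emph{admissible} if it has $P_j$ for every $j\in\mathbb Z$. Lemma~\ref{lem:primes} shows that this is equivalent to having $P_j$ for all large $j$, and also to the condition that every prime has infinitely many non-multiples in $A$. So the hypothesis of the conjecture does not depend on $k$: it says that $A$ is admissible. An admissible set is infinite, and by (i) every $p^{(k)}(n)$ is positive for large $n$, so that $\rho^{(k)}(n)$ is defined.

The conjecture is a statement about log-concavity. Put
\[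
D^{(k)}(n)=p^{(k)}(n)^2-p^{(k)}(n-1)\,p^{(k)}(n+1).
\]
With $\alpha,\beta,\gamma$ for the values of $p^{(k)}$ at $n-1,n,n+1$ we have $(1-\alpha/\beta)-(1-\beta/\gamma)=(\beta^2-\alpha\gamma)/(\beta\gamma)$, that is,
\begin{equation}\label{eq:rhoD}
\rho^{(k)}(n)-\rho^{(k)}(n+1)=\frac{D^{(k)}(n)}{p^{(k)}(n)\,p^{(k)}(n+1)}
\end{equation}
when the denominator is not zero. The two terms of $D^{(k)}(n)$ are nearly equal, so asymptotic formulas for $p^{(k)}$ alone do not determine its sign. The identity $\beta^2-\alpha\gamma=(\beta-\alpha)(\gamma-\beta)-\beta(\gamma-2\beta+\alpha)$ removes this cancellation: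
\begin{equation}\label{eq:D}
D^{(k)}(n)=p^{(k+1)}(n)\,p^{(k+1)}(n+1)-p^{(k)}(n)\,p^{(k+2)}(n+1).
\end{equation}
This is the discrete form of $-f^2(\log f)''=f'^2-ff''$. It leads to the quotient
\[
Q^{(k)}(n)=\frac{p^{(k)}(n)\,p^{(k+2)}(n+1)}{p^{(k+1)}(n)\,p^{(k+1)}(n+1)},
\]
which, for admissible $A$, is defined for all large $n$ by (i). If $p^{(k)}$ and $p^{(k+1)}$ are positive at $n$ and $n+1$, then by \eqref{eq:rhoD} and \eqref{eq:D}
\begin{equation}\label{eq:criterion}
\rho^{(k)}(n)>\rho^{(k)}(n+1)\iff Q^{(k)}(n)<1,\qquad \rho^{(k)}(n)<\rho^{(k)}(n+1)\iff Q^{(k)}(n)>1 .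
\end{equation}

There are good reasons to expect the conjecture to hold. For admissible $A$, facts (i) and (ii) say that $\rho^{(k)}(n)$ is eventually positive and tends to $0$, and no prime is left to produce an oscillation like the one above. Moreover, for a \emph{finite} set with $P_{k+2}$ the function $p^{(k)}$ grows like a power $n^d$, and $\rho^{(k)}(n)\sim d/n$ is eventually strictly decreasing (Corollary~\ref{cor:finite}). Nevertheless the conjecture fails, for a reason that concerns the position of the elements of $A$ and not their divisors.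

\begin{theorem}\label{thm:false}
There is an admissible set $A\subset\mathbb Z_{>0}$ such that for every $k\in\mathbb Z$ one has $\rho^{(k)}(n)<\rho^{(k)}(n+1)$ for infinitely many $n$. So the conjecture fails for every $k$.
\end{theorem}

Sparseness of $A$ does not help, and the failure can be made as strong as one likes.

\begin{theorem}\label{thm:strong}
Let $F^*\subset\mathbb Z_{>0}$ be finite and nonempty, and let $\psi\colon[1,\infty)\to\mathbb R$ be nondecreasing and unbounded. There is an admissible set $A$ with $A\cap[1,\max F^*]=F^*$ and $|A\cap[1,x]|\le\psi(x)$ for all large $x$, such that for every $k\in\mathbb Z$: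
\begin{itemize}
\item[(a)] $\limsup_{n\to\infty}Q^{(k)}(n)=\infty$;
\item[(b)] there are pairs of integers $n'<n$ along which $n'\to\infty$, $n/n'\to1$ and $\rho^{(k)}(n)/\rho^{(k)}(n')\to\infty$.
\end{itemize}
\end{theorem}

By \eqref{eq:criterion}, the conjecture would force $Q^{(k)}(n)<1$ for all large $n$. The sets in both theorems consist of long blocks of consecutive integers placed very far apart. If instead the elements arrive one at a time, each large compared with all previous ones, the conclusion of the conjecture is true.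

\begin{theorem}\label{thm:lacunary}
There is a function $\Psi$ from the finite subsets of $\mathbb Z_{>0}$ to $\mathbb Z_{>0}$ with the following property. If $A=\{a_1<a_2<\cdots\}$ is admissible and $a_{m+1}\ge\Psi(\{a_1,\dots,a_m\})$ for all sufficiently large $m$, then for every $k\in\mathbb Z$ the sequence $\rho^{(k)}(n)$ is eventually strictly decreasing.
\end{theorem}

Such sets exist: choose primes $a_1<a_2<\cdots$ recursively with $a_{m+1}\ge\Psi(\{a_1,\dots,a_m\})$; every prime divides at most one of them.

All three proofs study what happens when new parts near a very large number $N$ are added to a finite set. Section~\ref{sec:finite} treats finite sets, Section~\ref{sec:example} shows the effect of new parts in the smallest case, Sections~\ref{sec:cluster} and \ref{sec:construction} prove Theorems~\ref{thm:false} and \ref{thm:strong}, and Section~\ref{sec:lacunary} proves Theorem~\ref{thm:lacunary}. Fact (i) is needed only to know that $\rho^{(k)}(n)$ and $Q^{(k)}(n)$ are defined for all large $n$; the proofs are otherwise self-contained.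

\section{Property $P_k$ and finite sets of parts}\label{sec:finite}

We use property $P_\kappa$ in the following form.

\begin{lemma}\label{lem:primes}
Let $A\subset\mathbb Z_{>0}$ and $\kappa\in\mathbb Z$.
\begin{itemize}
\item[(a)] $A$ has $P_\kappa$ if and only if for every prime $q$ more than $\kappa$ elements of $A$ are not divisible by $q$. In particular, $P_\kappa$ implies $P_{\kappa-1}$ and passes to supersets.
\item[(b)] $A$ is admissible if and only if it has $P_j$ for all large $j$, and if and only if every prime has infinitely many non-multiples in $A$.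
\item[(c)] If $A=\{a_1<a_2<\cdots\}$ is admissible, then $\{a_1,\dots,a_m\}$ has $P_\kappa$ for all large $m$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) For $\kappa<0$ both conditions always hold. Let $\kappa\ge0$. If every prime has more than $\kappa$ non-multiples in $A$, then $|A|>\kappa$, and after removing $\kappa$ elements a non-multiple of each prime remains, so the greatest common divisor is $1$. Conversely, let $|A|>\kappa$ and let $q$ be a prime with at most $\kappa$ non-multiples in $A$. Choose $S\subset A$ with $|S|=\kappa$ containing all of them. Then $q$ divides every element of the nonempty set $A\setminus S$, so $P_\kappa$ fails.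

(b) By (a), each of the first two conditions says that the number of non-multiples of each prime exceeds every integer.

(c) Let $\kappa\ge0$ and $m\ge\kappa+1$. A prime that divides none of $a_1,\dots,a_{\kappa+1}$ has at least $\kappa+1$ non-multiples in $\{a_1,\dots,a_m\}$. Only finitely many primes remain, and by (b) each of them has $\kappa+1$ non-multiples among $a_1,\dots,a_m$ once $m$ is large.
\end{proof}

For a finite set the generating function is rational, and $P_\kappa$ is what makes the pole at $X=1$ dominate. For finite $F$ put $c_F=\prod_{a\in F}a^{-1}$.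

\begin{lemma}\label{lem:power}
Let $F$ be finite with property $P_\kappa$, and let $t=|F|-1-\kappa$. Then $t\ge0$ and $p_F^{(\kappa)}(n)\sim c_F\,n^t/t!$ as $n\to\infty$.
\end{lemma}

\begin{proof}
Property $P_\kappa$ includes $|F|>\kappa$, so $t\ge0$. Let $R(X)=(1-X)^\kappa\prod_{a\in F}(1-X^a)^{-1}$. The polynomial $1-X^a$ has simple zeros at the $a$-th roots of unity, and $(1-X^a)/(1-X)\to a$ as $X\to1$. So $R$ has a pole of order $|F|-\kappa=t+1$ at $X=1$, with $(1-X)^{t+1}R(X)\to c_F$. At a root of unity $\zeta$ of exact order $s\ge2$ the order of the pole is the number of $a\in F$ divisible by $s$. If $q$ is a prime factor of $s$, this is at most the number of multiples of $q$ in $F$, which is less than $|F|-\kappa$ by Lemma~\ref{lem:primes}(a). So every pole other than $1$ has order at most $t$. Expand $R$ in partial fractions. The polynomial part does not affect large $n$, and the coefficient of $X^n$ in $(1-X/\zeta)^{-i}$ is $\binom{n+i-1}{i-1}\zeta^{-n}$, of absolute value $\sim n^{i-1}/(i-1)!$. The term $c_F(1-X)^{-t-1}$ contributes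 $\sim c_Fn^t/t!$, and each other term has $1\le i\le t$ and contributes $O(n^{t-1})$.
\end{proof}

The quotient $Q^{(k)}$ involves $p^{(k)}$, $p^{(k+1)}$ and $p^{(k+2)}$, so the natural hypothesis on $F$ is $P_{k+2}$. We call $d=|F|-1-k$ the \emph{degree}; under $P_{k+2}$ we have $d\ge2$, and the three functions grow like $c_Fn^d/d!$, $c_Fn^{d-1}/(d-1)!$ and $c_Fn^{d-2}/(d-2)!$.

\begin{corollary}\label{cor:finite}
Let $F$ be finite with $P_{k+2}$ and degree $d=|F|-1-k$. Then $n\rho_F^{(k)}(n)\to d$ and $Q_F^{(k)}(n)\to(d-1)/d$. In particular, $\rho_F^{(k)}$ is eventually strictly decreasing.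
\end{corollary}

\begin{proof}
The limits are $d!/(d-1)!=d$ and $(d-1)!^2/\bigl(d!\,(d-2)!\bigr)=(d-1)/d$. The last claim follows from \eqref{eq:criterion}.
\end{proof}

The margin in this corollary is $1/d$. The constructions below have to overcome this margin, and Theorem~\ref{thm:lacunary} has to preserve some of it.

\section{The smallest case: two consecutive parts}\label{sec:example}

The values $p_A^{(\kappa)}(\nu)$ with $\nu\le x$ depend only on $A\cap[1,x]$. We use this remark throughout.

Take $F=\{1\}$ and $k=-2$. Then $F$ has $P_0$, the degree is $d=2$, and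
\[
p_F^{(0)}(n)=1,\qquad p_F^{(-1)}(n)=n+1,\qquad p_F^{(-2)}(n)=\tfrac12(n+1)(n+2),
\]
so that $Q_F^{(-2)}(n)=\tfrac12$ for all $n\ge0$. Now let $N\ge2$ and let $A\cap[1,N+1]=\{1,N,N+1\}$. Then $p^{(0)}(\nu)=1$ for $0\le\nu<N$, while $p^{(0)}(N)=2$ and $p^{(0)}(N+1)=3$. Summing,
\[
p^{(-1)}(N)=N+2,\qquad p^{(-1)}(N+1)=N+5,\qquad p^{(-2)}(N)=\tfrac12N(N+1)+N+2 ,
\]
and \eqref{eq:D} gives
\[
D^{(-2)}(N)=(N+2)(N+5)-\tfrac32\,(N^2+3N+4)=\tfrac12\,(-N^2+5N+8),
\]
which is negative for $N\ge7$. For $N=7$ the values of $p^{(-2)}$ at $6,7,8$ are $28,37,49$, and $37^2=1369<1372=28\cdot49$.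

The mechanism is visible in $Q$. The two new parts triple the second difference $p^{(0)}(N+1)$, but they have not yet changed $p^{(-2)}$ and $p^{(-1)}$ to leading order. So $Q^{(-2)}(N)\to\frac32$ as $N\to\infty$. One new part is not enough at this point: if $A\cap[1,N+1]=\{1,N\}$, then $p^{(0)}(N+1)=2$ and $p^{(-1)}(N+1)=N+4$, so $Q^{(-2)}(N)\to1$ and
\[
D^{(-2)}(N)=(N+2)(N+4)-(N^2+3N+4)=3N+4>0 .
\]

A single failure of monotonicity does not contradict the conjecture. We must produce failures again and again, and each time the degree $d$ has increased by the number of parts added. For $d\ge3$ the second difference $p_F^{(k+2)}(n)$ grows like $n^{d-2}$, and a bounded number of new parts near $N$ changes it by a negligible amount for $n=N+O(1)$. The new parts are felt only when $n-N$ is comparable to $N$. Suppose that $L$ new parts lie within $O(1)$ of $N$. A partition of $n<2N$ uses at most one of them, so for $n=\tau N$ with $1<\tau<2$ the function $p^{(k)}(n)$ is asymptotically proportional to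
\[
g(\tau)=\tau^d+L(\tau-1)^d .
\]
The logarithmic derivative of the first term is $d/\tau$, that of the second is $d/(\tau-1)$, and $g'/g$ is a weighted mean of the two. At $\tau=1$ it equals $d$. If $L$ is so large that the second term dominates at some $\tau$ close to $1$, then $g'/g$ is there close to $d/(\tau-1)$, which is much larger than $d$. So the logarithmic derivative increases somewhere. The next section makes this precise.

\section{A cluster of parts far out}\label{sec:cluster}

We evaluate at $\tau=1+1/r$ with an integer $r\ge2$, which means $N=rM$ and $n=(r+1)M$. For the cluster we take consecutive integers: they lie within $O(1)$ of $N$, and they will also supply non-multiples of every prime.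

\begin{lemma}\label{lem:cluster}
Let $k\in\mathbb Z$, let $F$ be finite with $P_{k+2}$, and put $d=|F|-1-k$, $c=c_F$. Fix integers $r\ge2$ and $L\ge1$. For an integer $M>\max(F\cup\{L\})$ let $N=rM$ and $n=(r+1)M$, and let $A$ be any set with
\[
A\cap[1,2N)=F\cup\{N,N+1,\dots,N+L-1\}.
\]
Then $n+1<2N$, so the values of the functions $p_A^{(\kappa)}$ at $n$ and $n+1$ do not depend on the choice of $A$, and as $M\to\infty$,
\begin{equation}\label{eq:asym}
p_A^{(k+i)}(\nu)\sim\frac{c}{(d-i)!}\,M^{d-i}\bigl((r+1)^{d-i}+L\bigr)\qquad(i\in\{0,1,2\},\ \nu\in\{n,n+1\}).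
\end{equation}
\end{lemma}

\begin{proof}
Since $M>L\ge1$ and $r\ge2$, we have $(r-1)M>1$, which is the inequality $n+1<2N$. A sum of two elements of the cluster, equal or not, is at least $2N$. Hence $\prod_{l=0}^{L-1}(1-X^{N+l})^{-1}\equiv1+\sum_{l=0}^{L-1}X^{N+l}$ modulo $X^{2N}$. The elements of $A$ that are at least $2N$ contribute factors $\equiv1$. Comparing coefficients, we obtain for every $\kappa$ and every $\nu<2N$
\[
p_A^{(\kappa)}(\nu)=p_F^{(\kappa)}(\nu)+\sum_{l=0}^{L-1}p_F^{(\kappa)}(\nu-N-l).
\]
Let $\nu\in\{n,n+1\}$ and $\kappa=k+i$. The first argument is $(r+1)M+O(1)$, and the other $L$ arguments are $M+O(1)$ because $L$ is fixed. The set $F$ has $P_{k+i}$, so Lemma~\ref{lem:power} applies with $t=d-i$ to each of the $L+1$ terms, and all the main terms are positive. This gives \eqref{eq:asym}.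
\end{proof}

It remains to choose $L$. Write $x=r+1$. By \eqref{eq:asym} and the identity $(x^d+L)(x^{d-2}+L)-(x^{d-1}+L)^2=Lx^{d-2}(x-1)^2$,
\[
Q_A^{(k)}(n)\to\frac{d-1}d\cdot\frac{(x^d+L)(x^{d-2}+L)}{(x^{d-1}+L)^2}=\frac{d-1}d\left(1+\frac{Lx^{d-2}(x-1)^2}{(x^{d-1}+L)^2}\right).
\]
The limit exceeds $1$ exactly when the last fraction exceeds $1/(d-1)$. This fraction is less than $Lx^{2-d}$, and $x>2$, so we need $L>2^{d-2}/(d-1)$: the cluster must be exponentially large in the degree, and $L=1$ never works for $d\ge3$. On the other hand, $(x^{d-1}+L)^2\ge4x^{d-1}L$ shows that for fixed $x$ the fraction is largest for $L=x^{d-1}$. This is the value at which $F$ and the cluster contribute equally to the first difference $p^{(k+1)}(n)$; then $F$ still dominates $p^{(k)}(n)$, and the cluster already dominates $p^{(k+2)}(n+1)$. We therefore measure $L$ in units of $x^{d-1}$.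

\begin{corollary}\label{cor:limits}
In Lemma~\ref{lem:cluster} let $L=h(r+1)^{d-1}$ with an integer $h\ge1$. Then for large $M$ the functions $p_A^{(k)}$ and $p_A^{(k+1)}$ are positive at $N-1$, $n$ and $n+1$, and as $M\to\infty$,
\begin{align}
Q_A^{(k)}(n)&\to\frac{d-1}d\cdot\frac{(r+1+h)\bigl(1+h(r+1)\bigr)}{(r+1)(1+h)^2},\label{eq:Qlimit}\\
\frac{\rho_A^{(k)}(n)}{\rho_A^{(k)}(N-1)}&\to\frac{r(1+h)}{r+1+h}.\label{eq:rholimit}
\end{align}
\end{corollary}

\begin{proof}
With $x=r+1$ and $L=hx^{d-1}$ we have
\[
x^d+L=x^{d-1}(x+h),\qquad x^{d-1}+L=x^{d-1}(1+h),\qquad x^{d-2}+L=x^{d-2}(1+hx).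
\]
Inserting this in the limit of $Q_A^{(k)}(n)$ above gives \eqref{eq:Qlimit}. Positivity at $n$ and $n+1$ follows from \eqref{eq:asym}, which also gives
\[
M\rho_A^{(k)}(n)\to d\,\frac{x^{d-1}+L}{x^d+L}=d\,\frac{1+h}{r+1+h}.
\]
Since $A\cap[1,N)=F$, the functions $p_A^{(\kappa)}$ and $p_F^{(\kappa)}$ agree at $N-1$. Lemma~\ref{lem:power} gives positivity there, and Corollary~\ref{cor:finite} gives $M\rho_A^{(k)}(N-1)\to d/r$. Dividing the two limits yields \eqref{eq:rholimit}.
\end{proof}

Apart from the factor $(d-1)/d\ge\frac12$, the limits do not depend on $F$ or $k$. For $h=1$ the limit \eqref{eq:Qlimit} is $\frac{d-1}d\cdot\frac{(r+2)^2}{4(r+1)}$, and $r=5$ is the smallest value of $r$ for which the second factor exceeds $2$.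

\section{The counterexamples}\label{sec:construction}

We add clusters one after another. The size of a cluster depends on the degree and hence on $k$, so each stage treats one value of $k$, and every value is treated infinitely often. Two things must be checked: that Lemma~\ref{lem:cluster} can be applied at each stage, and that later stages do not undo what an earlier stage has achieved.

\subsection*{The construction}
Let $k_1,k_2,\dots$ be the concatenation of the blocks $(-i,-i+1,\dots,i)$ for $i=0,1,2,\dots$. Every integer occurs infinitely often. Block $i$ begins at position $i^2+1>i$, so $|k_j|\le j$. Let $F_0$ be a finite set containing ten consecutive integers, and let $r_j\ge2$ and $h_j\ge1$ be given integers. Of two consecutive integers at most one is divisible by a given prime, so $F_0$ contains at least five non-multiples of each prime.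

Let $j\ge1$ and suppose that a finite set $F_{j-1}$ has been constructed that contains at least $j+4$ non-multiples of each prime. Since $j+4>k_j+2$, it has $P_{k_j+2}$ by Lemma~\ref{lem:primes}(a). Put
\[
d_j=|F_{j-1}|-1-k_j\ge2,\qquad L_j=h_j(r_j+1)^{d_j-1}\ge3,
\]
choose an integer $M_j>\max(F_{j-1}\cup\{L_j\})$, and let
\[
N_j=r_jM_j,\qquad n_j=(r_j+1)M_j,\qquad F_j=F_{j-1}\cup\{N_j,\dots,N_j+L_j-1\}.
\]
The cluster lies above $F_{j-1}$ and contains two consecutive integers, so $F_j$ contains at least $j+5$ non-multiples of each prime, and the recursion continues. Let $A=\bigcup_jF_j$. Whatever the choices of the $M_j$, the following hold.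
\begin{itemize}
\item[(A1)] $A$ is admissible, by Lemma~\ref{lem:primes}(b).
\item[(A2)] $A\cap[1,2N_j)=F_j$. Indeed, $N_j+L_j-1<N_j+M_j<2N_j$, and every later cluster starts at or above $N_{j+1}=r_{j+1}M_{j+1}>2\max F_j\ge2N_j$.
\item[(A3)] $A\cap[1,\max F_0]=F_0$, and $N_j\to\infty$, $n_j\to\infty$.
\end{itemize}
By (A2), the set $A$ has the form required in Lemma~\ref{lem:cluster} with $F=F_{j-1}$, $k=k_j$, $r=r_j$, $L=L_j$, $M=M_j$, and the values of $p_A^{(\kappa)}$ below $2N_j$ are those of $p_{F_j}^{(\kappa)}$. They are fixed once $M_j$ is chosen. Since $F_{j-1},k_j,r_j,h_j,L_j$ are known before $M_j$ is chosen, we may take $M_j$ so large that the positivity in Corollary~\ref{cor:limits} holds and the quantities in \eqref{eq:Qlimit} and \eqref{eq:rholimit} are as close to their limits as we wish.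

\begin{proof}[Proof of Theorem~\ref{thm:false}]
Take $F_0=\{1,\dots,10\}$, $r_j=5$ and $h_j=1$, so that $L_j=6^{d_j-1}$. The limit \eqref{eq:Qlimit} at stage $j$ is
\[
\frac{d_j-1}{d_j}\cdot\frac{7\cdot7}{6\cdot4}\ge\frac{49}{48}>1 .
\]
Choose $M_j$ so large that $Q_A^{(k_j)}(n_j)>1$ and that $p_A^{(k_j)}$, $p_A^{(k_j+1)}$ are positive at $n_j$ and $n_j+1$. By \eqref{eq:criterion}, $\rho^{(k_j)}(n_j)<\rho^{(k_j)}(n_j+1)$. The set $A$ is admissible by (A1). A given $k$ equals $k_j$ for infinitely many $j$, and $n_j\to\infty$.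
\end{proof}

For Theorem~\ref{thm:strong} the limits must tend to infinity with $j$. The limit \eqref{eq:rholimit} is less than both $r$ and $1+h$, so both parameters have to grow.

\begin{proof}[Proof of Theorem~\ref{thm:strong}]
Let $B=\max F^*$ and take $F_0=F^*\cup\{B+1,\dots,B+10\}$, $h_j=j+1\ge2$ and $r_j=h_j^2$. Then $A$ is admissible by (A1), and $A\cap[1,B]=F^*$ by (A3). We impose three conditions on $M_j$, each of which holds for all large $M_j$. Write $h,r,d$ for $h_j,r_j,d_j$.

\emph{Sparseness.} The number $|F_j|=|F_{j-1}|+L_j$ does not depend on $M_j$, and $\psi$ is nondecreasing and unbounded, so we may require $\psi(N_j)\ge|F_j|$. For $N_j\le x<N_{j+1}$ we then have $A\cap[1,x]\subset F_j$ and $|A\cap[1,x]|\le|F_j|\le\psi(N_j)\le\psi(x)$. This covers all $x\ge N_1$.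

\emph{Part (a).} In \eqref{eq:Qlimit} we have $\frac{d-1}d\ge\frac12$, $\frac{r+1+h}{r+1}>1$ and $1+h(r+1)>h(h^2+1)$. Since $(h+1)^2\le2(h^2+1)$, the limit is greater than
\[
\frac12\cdot\frac{h(h^2+1)}{(h+1)^2}\ge\frac h4 .
\]
So we may require $Q^{(k_j)}(n_j)>(j+1)/4$.

\emph{Part (b).} Let $n_j'=N_j-1<n_j$. Since $(h+1)^2\ge h^2+h+1$ and $h>1$, the limit \eqref{eq:rholimit} satisfies
\[
\frac{h^2(1+h)}{h^2+h+1}\ge\frac{h^2}{h+1}>\frac h2 ,
\]
and $n_j/n_j'\to(r+1)/r=1+h^{-2}$ as $M_j\to\infty$. So we may require $\rho^{(k_j)}(n_j)/\rho^{(k_j)}(n_j')>(j+1)/2$ and $n_j/n_j'<1+2/(j+1)^2$.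

For a given $k$, let $j\to\infty$ through the indices with $k_j=k$. This proves (a) and (b).
\end{proof}

\section{One part at a time}\label{sec:lacunary}

Let $A=\{a_1<a_2<\cdots\}$ and $F_m=\{a_1,\dots,a_m\}$. Below $a_{m+1}$ the set $A$ looks like $F_m$, and Corollary~\ref{cor:finite} gives log-concavity from some threshold on. This threshold exceeds $a_m$ in general, so the corollary says nothing about the range from $a_m$ to the threshold of $F_m$, which is where the new part $a_m$ takes effect. We close this gap by proving that, for a single very large new part $b$, the set $F\cup\{b\}$ is log-concave from a threshold $T$ on that depends on $F$ but \emph{not} on $b$ (Lemma~\ref{lem:onepart}).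

The estimate must be uniform in $n/b$, and $b$ may now be used many times. From $(1-X^b)^{-1}=\sum_jX^{jb}$ we get, for $G=F\cup\{b\}$ with $b\notin F$,
\begin{equation}\label{eq:onepart}
p_G^{(\kappa)}(n)=\sum_{0\le jb\le n}p_F^{(\kappa)}(n-jb).
\end{equation}
Replacing $p_F^{(\kappa)}(y)$ by $c_Fy^s/s!$ turns the right side into $c_Fb^sf_s(n/b)$, where for $\tau>0$ and integers $s\ge0$
\[
f_s(\tau)=\frac1{s!}\sum_{0\le j\le\tau}(\tau-j)^s ,
\]
with $0^0=1$, so that $f_0(\tau)=\lfloor\tau\rfloor+1$. On $(1,2)$ the function $d!\,f_d$ is the function $g$ of Section~\ref{sec:example} with $L=1$. The model for $Q_G^{(k)}(n)$ is $f_df_{d-2}/f_{d-1}^2$ at $\tau=n/b$. To absorb the errors of approximation we need it to stay below $1$ by a fixed margin.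

\begin{lemma}\label{lem:gamma}
For $d\ge3$,
\[
\gamma_d:=\sup_{\tau>0}\frac{f_d(\tau)f_{d-2}(\tau)}{f_{d-1}(\tau)^2}<1 .
\]
\end{lemma}

\begin{proof}
For $s\ge1$ and $\tau\ge j$ we have $(\tau-j)^s/s!=\int_j^\tau(u-j)^{s-1}/(s-1)!\,du$. Summing over $j$ gives $f_s(\tau)=\int_0^\tau f_{s-1}(u)\,du$. Hence for $s\ge1$ the function $f_s$ is positive, increasing and continuous, and $f_s'=f_{s-1}$ wherever $f_{s-1}$ is continuous: everywhere if $s\ge2$, off the integers if $s=1$. The plan is to verify log-concavity at the lowest level by hand and to show that integration preserves it.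

\emph{Step 1: $f_1/f_2$ is strictly decreasing.} Write $\tau=w+\theta$ with $w=\lfloor\tau\rfloor$. Summing $\theta+l$ and $(\theta+l)^2$ over $0\le l\le w$ gives
\[
f_0=w+1,\qquad f_1=(w+1)\Bigl(\theta+\frac w2\Bigr),\qquad f_2=\frac{w+1}2\Bigl(\theta^2+\theta w+\frac{w(2w+1)}6\Bigr).
\]
Since $\frac{w^2}4-\frac{w(2w+1)}{12}=\frac{w(w-1)}{12}$, we obtain
\begin{equation}\label{eq:base}
f_1^2-f_0f_2=(w+1)^2\Bigl(\frac{\theta^2}2+\frac{\theta w}2+\frac{w(w-1)}{12}\Bigr),
\end{equation}
which is positive for $\theta>0$. So the continuous function $f_1/f_2$ has the negative derivative $(f_0f_2-f_1^2)/f_2^2$ off the integers, and it is strictly decreasing on $(0,\infty)$.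

\emph{Step 2: $f_s^2>f_{s-1}f_{s+1}$ on $(0,\infty)$ for all $s\ge2$.} Let $s\ge2$ and suppose that $\varphi=f_{s-1}/f_s$ is strictly decreasing. Since $\varphi(u)>\varphi(\tau)$ for $0<u<\tau$ and $f_s>0$,
\[
f_s(\tau)=\int_0^\tau\varphi(u)f_s(u)\,du>\varphi(\tau)\int_0^\tau f_s(u)\,du=\frac{f_{s-1}(\tau)}{f_s(\tau)}\,f_{s+1}(\tau).
\]
This is the claimed inequality for $s$. It also gives $(f_s/f_{s+1})'=(f_{s-1}f_{s+1}-f_s^2)/f_{s+1}^2<0$, so $f_s/f_{s+1}$ is strictly decreasing. Induction from Step 1 proves the claim.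

\emph{Step 3: uniformity.} Let $q(\tau)=f_df_{d-2}/f_{d-1}^2$. By Step 2 with $s=d-1\ge2$ we have $q<1$ everywhere, and $q$ is continuous because $d-2\ge1$. On $(0,1)$ we have $f_s=\tau^s/s!$, so $q=(d-1)/d$ there. Comparing the sum with the integral of the decreasing function $u\mapsto(\tau-u)^s$ on $[0,\tau]$ gives
\[
\frac{\tau^{s+1}}{s+1}\le s!\,f_s(\tau)\le\frac{\tau^{s+1}}{s+1}+\tau^s ,
\]
so $f_s(\tau)\sim\tau^{s+1}/(s+1)!$ and $q(\tau)\to d!^2/\bigl((d+1)!\,(d-1)!\bigr)=d/(d+1)$ as $\tau\to\infty$. Thus $q$ is bounded away from $1$ on $(0,1)$ and on some $[\tau_0,\infty)$, and on the compact interval $[\frac12,\tau_0]$ it attains a maximum, which is less than $1$.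
\end{proof}

The hypothesis $d\ge3$ cannot be dropped: by \eqref{eq:base}, $f_0f_2=f_1^2$ at $\tau=1$, so the supremum for $d=2$ equals $1$. This is the limit $Q^{(-2)}(N)\to1$ found for $\{1,N\}$ in Section~\ref{sec:example}.

\begin{lemma}\label{lem:onepart}
Let $k\in\mathbb Z$ and let $F$ be finite with $P_{k+2}$ and $d=|F|-1-k\ge3$. There are integers $T=T_k(F)\ge1$ and $b_0=b_{0,k}(F)\ge T+1$, with $b_0$ larger than every element of $F$, such that for every $b\ge b_0$ the set $G=F\cup\{b\}$ satisfies $p_G^{(k)}(n)>0$ and $D_G^{(k)}(n)>0$ for all $n\ge T$.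
\end{lemma}

\begin{proof}
Let $c=c_F$. By Lemma~\ref{lem:gamma} there is $\eta\in(0,\frac12)$ with $(1+\eta)^3\gamma_d<(1-\eta)^2$. By Lemma~\ref{lem:power} there is an integer $T\ge1$ such that $(1+1/T)^d\le1+\frac\eta2$ and the errors
\[
E_i(y)=p_F^{(k+i)}(y)-\frac{c\,y^{d-i}}{(d-i)!}\qquad(i=0,1,2)
\]
satisfy $|E_i(y)|\le\frac\eta2\,c\,y^{d-i}/(d-i)!$ for all integers $y\ge T$. Let $K$ be the maximum of $|E_i(y)|$ over $0\le y<T$ and $i=0,1,2$. The numbers $\eta,T,K$ depend only on $F$ and $k$. Let $b_0$ be the least integer that exceeds every element of $F$ and satisfies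
\[
b_0\ge T+1,\qquad b_0\ge\frac{2K\,d!}{\eta c},\qquad b_0-1\ge\frac{2T^{d-2}}\eta .
\]
Fix $b\ge b_0$ and write
\[
S_s(n)=\frac1{s!}\sum_{0\le jb\le n}(n-jb)^s=b^sf_s(n/b).
\]
In the sums below, Lemma~\ref{lem:power} controls every term whose argument is at least $T$. At most one term is left, because $b>T$; it is bounded in terms of $F$ and $k$; and it occurs only if $n\ge b-1$, when the main term is large. This is why $T$ does not depend on $b$.

\emph{Claim A: for $n\ge T$, $i\in\{0,1,2\}$ and $s=d-i$, we have $\bigl|p_G^{(k+i)}(n)-cS_s(n)\bigr|\le\eta\,cS_s(n)$.} By \eqref{eq:onepart}, the difference is $\sum_{0\le jb\le n}E_i(n-jb)$. The terms with $n-jb\ge T$ contribute at most $\frac\eta2cS_s(n)$ in absolute value. Since $b>T$, at most one $j$ has $0\le n-jb<T$, and its term is at most $K$ in absolute value. If such a $j$ exists, then $j\ge1$ because $n\ge T$, so $n\ge b$. As $1\le s\le d$, the term $j=0$ of $S_s(n)$ gives $cS_s(n)\ge cn^s/s!\ge cb/d!\ge2K/\eta$. Hence $K\le\frac\eta2cS_s(n)$.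

The second difference in \eqref{eq:D} is evaluated at $n+1$ and is needed from above, so we must compare $S_{d-2}(n+1)$ with $S_{d-2}(n)$.

\emph{Claim B: for $n\ge T$ and $s=d-2$, we have $S_s(n+1)\le(1+\eta)S_s(n)$.} Consider $s!\,S_s(n+1)=\sum_{0\le jb\le n+1}(n+1-jb)^s$. A term with $n-jb\ge T$ is at most $(1+1/T)^s(n-jb)^s\le(1+\frac\eta2)(n-jb)^s$, so these terms contribute at most $(1+\frac\eta2)\,s!\,S_s(n)$. The other terms have $-1\le n-jb\le T-1$; since $b\ge T+1$, there is at most one, and it is at most $T^s$. If it exists, then $j\ge1$ because $n\ge T$, so $n\ge b-1$. As $s\ge1$, we get $s!\,S_s(n)\ge n^s\ge b-1\ge2T^s/\eta$, so this term is at most $\frac\eta2\,s!\,S_s(n)$.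

Let $n\ge T$. By Claim A, the functions $p_G^{(k+i)}$, $i=0,1,2$, are positive at $n$ and $n+1$. The powers of $b$ cancel in $S_dS_{d-2}/S_{d-1}^2$, so $S_d(n)S_{d-2}(n)\le\gamma_dS_{d-1}(n)^2$. Claims A and B give
\[
p_G^{(k)}(n)\,p_G^{(k+2)}(n+1)\le(1+\eta)^3c^2S_d(n)S_{d-2}(n)\le(1+\eta)^3\gamma_d\,c^2S_{d-1}(n)^2 ,
\]
while Claim A and $S_{d-1}(n+1)\ge S_{d-1}(n)$ give
\[
p_G^{(k+1)}(n)\,p_G^{(k+1)}(n+1)\ge(1-\eta)^2c^2S_{d-1}(n)^2 .
\]
By the choice of $\eta$ and by \eqref{eq:D}, $D_G^{(k)}(n)>0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lacunary}]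
For each pair $(F,k)$ that satisfies the hypotheses of Lemma~\ref{lem:onepart}, fix $T_k(F)$ and $b_{0,k}(F)$ and put $\Psi_k(F)=b_{0,k}(F)$; for all other pairs put $\Psi_k(F)=1$. To serve all $k$ with one function, let
\[
\Psi(F)=\max_{|k|\le|F|}\Psi_k(F).
\]
Let $A$ be as in the theorem, let $F_m=\{a_1,\dots,a_m\}$, and fix $k$. For large $m$ we have $m-1-k\ge3$, and $F_m$ has $P_{k+2}$ by Lemma~\ref{lem:primes}(c); this is the only use of admissibility. So there is $m_0\ge|k|$ such that for all $m\ge m_0$ the pair $(F_m,k)$ satisfies the hypotheses of Lemma~\ref{lem:onepart} and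
\begin{equation}\label{eq:growth}
a_{m+1}\ge\Psi(F_m)\ge b_{0,k}(F_m)\ge T_k(F_m)+1 .
\end{equation}
Apply the lemma to $F_m$ with $b=a_{m+1}$, so that $G=F_{m+1}$. The functions $p_A^{(k)}$ and $p_{F_{m+1}}^{(k)}$ agree below $a_{m+2}$, and $D^{(k)}(n)$ involves only the arguments $n-1,n,n+1$. Hence, for every $m\ge m_0$,
\begin{equation}\label{eq:interval}
p_A^{(k)}(n)>0\quad\text{and}\quad D_A^{(k)}(n)>0\qquad\text{for }T_k(F_m)\le n\le a_{m+2}-2 .
\end{equation}
These ranges cover all $n\ge T_k(F_{m_0})$. Indeed, given such an $n$, let $m\ge m_0$ be minimal with $n\le a_{m+2}-2$. If $m=m_0$, then $n$ lies in the range \eqref{eq:interval} for $m_0$. If $m>m_0$, then $n\ge a_{m+1}-1\ge T_k(F_m)$ by minimality and \eqref{eq:growth}, so $n$ lies in the range for $m$. Thus $p_A^{(k)}(n)>0$ and $D_A^{(k)}(n)>0$ for all $n\ge T_k(F_{m_0})$, and \eqref{eq:rhoD} shows that $\rho^{(k)}(n)>\rho^{(k)}(n+1)$ for all such $n$.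
\end{proof}

\begin{thebibliography}{9}

\bibitem{CBL}
Carlos Casta\~no-Bernard and Florian Luca, \emph{On Petersson's partition limit formula}, arXiv:2011.14601 (2020).

\end{thebibliography}
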